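\title{Trees in acyclic token sliding graphs}

\begin{abstract}
The token sliding graph $\mathsf{TS}_k(G)$ of a graph $G$ has the independent $k$-sets of $G$ as its vertices, two of them being adjacent when one is obtained from the other by moving a single element along an edge of $G$. Call a tree $T$ $k$-realizable if some $\mathsf{TS}_k(G)$ is a forest containing $T$ as an induced subgraph. We show that for every $k\ge 2$ the complete $(2k-1)$-ary tree of depth $3$ is not $k$-realizable, which answers in the negative a question of Avis and Hoang about $k\ge 3$. We also determine two thresholds exactly: for $k\ge 2$, all trees of maximum degree at most $\Delta$ are $k$-realizable if and only if $\Delta\le k$, and all trees of diameter at most $d$ are $k$-realizable if and only if $d\le 5$.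
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and simple. A set of vertices is \emph{independent} if no two of its elements are adjacent. For a graph $G$ and an integer $k\ge 1$, the \emph{token sliding graph} $\mathsf{TS}_k(G)$ has as vertices the independent sets of $G$ of size exactly $k$, and two such sets $I,J$ are adjacent if $I\setminus J=\{u\}$ and $J\setminus I=\{v\}$ for some edge $uv$ of $G$. One pictures a token on each vertex of $I$; an edge of $\mathsf{TS}_k(G)$ slides one token along an edge of $G$ to an unoccupied vertex, in such a way that no two tokens become adjacent. If $\mathsf{TS}_k(G)$ is a forest, then between two configurations of tokens there is at most one way to travel without retracing a slide. We ask which trees can occur in such a forest. The following question is posed by Avis and Hoang~\cite{AH}.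

\begin{quote}
\textbf{Question.} For every $k\ge 3$ and every tree $T$, is there a graph $G$ such that $\mathsf{TS}_k(G)$ is a forest containing $T$ as an induced subgraph?
\end{quote}

We call a tree $T$ \emph{$k$-realizable} if there is a graph $G$ such that $\mathsf{TS}_k(G)$ is a forest containing $T$ as an induced subgraph. A connected subgraph of a forest is always induced, since a further edge between two of its vertices would close a cycle. So the word ``induced'' may be dropped, and every subtree of a $k$-realizable tree is $k$-realizable.

For $k=1$ we have $\mathsf{TS}_1(G)=G$, and every tree is $1$-realizable. For $k\ge 2$ it is still easy to find $T$ inside a token sliding graph: if $G$ is $T$ together with $k-1$ isolated vertices, the sets that contain all the isolated vertices form a component isomorphic to $T$. The whole difficulty is to avoid cycles in the rest of $\mathsf{TS}_k(G)$. In this example there are also sets with $k-2$ tokens on isolated vertices and two tokens in $T$. If $T$ contains a path on five vertices, its first and last edges form an \emph{induced $2K_2$}, that is, two disjoint edges with no edge between them. A token on each of the two edges can then move regardless of the other, and the four resulting positions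 form a $4$-cycle.

Nevertheless the simplest trees suggest a positive answer.
\begin{itemize}
\item \emph{Stars.} Let $G$ be the star $K_{1,D}$ together with $k-1$ isolated vertices. A set with two or more tokens in the star has them on leaves, and none of them can move to the center. So $\mathsf{TS}_k(G)$ consists of $K_{1,D}$ and isolated vertices.
\item \emph{Paths.} Let $G$ be the complement of the path $h_0h_1\cdots h_n$ together with $k-2$ isolated vertices. An independent $k$-set consists of the isolated vertices and a pair $\{h_{i-1},h_i\}$, and two such sets are adjacent exactly when the pairs are consecutive. So $\mathsf{TS}_k(G)$ is a path on $n$ vertices.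
\end{itemize}
Thus arbitrarily large degree and arbitrarily large diameter are both possible, and since $G$ may have as many additional vertices and edges as we like, one may expect to combine the two. This is impossible. In a rooted tree, the \emph{depth} of a node is its distance from the root and the depth of the tree is the largest depth of a node; in the \emph{complete $r$-ary tree of depth $3$} every node of depth at most $2$ has exactly $r$ children.

\begin{theorem}\label{thm:wide}
Let $k\ge 2$, and let $T$ be a rooted tree of depth $3$ in which the root has at least $k+1$ children, every node of depth $1$ has at least $k$ children, and every node of depth $2$ has at least $2k-1$ children. Then $T$ is not $k$-realizable. In particular, the complete $(2k-1)$-ary tree of depth $3$ is not $k$-realizable.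
\end{theorem}

The last sentence follows from the first because $2k-1\ge k+1$. So the answer to the Question is no, for each $k\ge 3$, and the corresponding statement fails for $k=2$ as well. The next two theorems say how small the degree or the diameter must be for all trees to be realizable.

\begin{theorem}\label{thm:degree}
Let $k\ge 2$.
\begin{enumerate}
\item[(a)] Every tree of maximum degree at most $k$ is isomorphic to $\mathsf{TS}_k(G)$ for some graph $G$.
\item[(b)] The tree that has a root at distance $k+2$ from every leaf and in which every non-leaf has degree $k+1$ is not $k$-realizable.
\end{enumerate}
Hence all trees of maximum degree at most $\Delta$ are $k$-realizable if and only if $\Delta\le k$.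
\end{theorem}

In particular, a fixed tree $T$ of maximum degree $\Delta(T)$ is $k$-realizable for all $k\ge\max(2,\Delta(T))$.

\begin{theorem}\label{thm:diameter}
Let $k\ge 2$. Every tree of diameter at most $5$ is $k$-realizable, and some tree of diameter $6$ is not. Hence all trees of diameter at most $d$ are $k$-realizable if and only if $d\le 5$.
\end{theorem}

Both negative results have the same source. A configuration with more than $k$ neighbors in $\mathsf{TS}_k(G)$ has two neighbors that arise by sliding the same token, and this produces a vertex $s$ of $G$ on which an additional token would fit. If the tree keeps branching, one can walk away from the root so that $s$ stays available. Taking one token off and putting it on $s$ leaves $k-1$ tokens with more room than the $k$ tokens had, and these $k-1$ tokens can run through a cycle. Section~\ref{sec:two} carries this out for two tokens, Section~\ref{sec:local} isolates the tools for general $k$, and Sections~\ref{sec:wide}, \ref{sec:degree} and~\ref{sec:diameter} prove the three theorems.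

\medskip
\noindent\textbf{Notation.} We write $x\sim y$ if $x$ and $y$ are adjacent in $G$. For a set $S$ of vertices, $N[S]$ is $S$ together with all neighbors of elements of $S$, and $G_S=G-N[S]$; we write $G_b$ for $G_{\{b\}}$. We abbreviate $I\setminus\{p\}$ to $I-p$ and $I\cup\{v\}$ to $I+v$. A \emph{slide} $I\to I-p+v$ is an edge of $\mathsf{TS}_k(G)$ with a direction; it \emph{moves the token on $p$}. A \emph{leaf} is a vertex of degree $1$. We use that a forest is bipartite and therefore has no closed walk of odd length.

\section{Two tokens}\label{sec:two}

Everything rests on an elementary fact about forests.

\begin{lemma}\label{lem:leaf}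
In a forest with no induced $2K_2$, every vertex has at most one neighbor that is not a leaf.
\end{lemma}

\begin{proof}
Suppose that $p$ has two non-leaf neighbors $f\ne f'$, and choose neighbors $e\ne p$ of $f$ and $e'\ne p$ of $f'$. There is no triangle, so $f\not\sim f'$; hence $e\ne f'$ and $e'\ne f$. There is no $4$-cycle, so $e\not\sim f'$ and $e'\not\sim f$; hence $e\ne e'$. There is no $5$-cycle, so $e\not\sim e'$. Thus $ef$ and $e'f'$ form an induced $2K_2$.
\end{proof}

Let $k=2$ and suppose that $\mathsf{TS}_2(G)$ is a forest. While one token stays on a vertex $b$, the other moves in $G_b$; that is, $v\mapsto\{v,b\}$ embeds $G_b$ in $\mathsf{TS}_2(G)$, and $G_b$ is a forest. An induced $2K_2$ in $G$ would give a $4$-cycle as in the introduction. So Lemma~\ref{lem:leaf} applies to every $G_b$: with at most one exception, each slide of a given token ends at a leaf of the forest in which this token moves.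

Suppose now that $\mathsf{TS}_2(G)$ contains a rooted tree whose root has three children and whose nodes of depth $1$ and $2$ have at least two children. We walk down from the root.

\emph{Depth 1.} Two of the three children of the root $\{a,b\}$ move the same token, say from $a$ to $u$ and from $a$ to $s$. Both $u$ and $s$ are neighbors of $a$ in $G_b$, so one of them, say $u$, is a leaf of $G_b$. This has two consequences. First, $s\not\sim u$, so $\{u,b,s\}$ is independent. Second, in $\{u,b\}$ the token on $u$ can only return to $a$.

\emph{Depth 2.} Hence both children of $\{u,b\}$ move the token on $b$, and one of them is $\{u,w\}$ with $w$ a leaf of $G_u$. The only neighbor of $w$ in $G_u$ is $b$, and $s$ lies in $G_u$, so $s\not\sim w$; also $s\ne w$ because $w\sim b\not\sim s$. So $\{u,w,s\}$ is independent, and in $\{u,w\}$ the token on $w$ can only return to $b$.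

\emph{Depth 3.} Hence every child of $\{u,w\}$ has the form $\{z,w\}$ with $z\sim u$, and $z\ne b$ because $b\sim w$. Moreover $z\sim b$, for otherwise $\{u,b\},\{u,w\},\{z,w\},\{z,b\}$ would be a $4$-cycle. If $z$ is a leaf of $G_w$, then $\{z,w,s\}$ is independent, by the argument used at depth $2$.

From here there are two ways to a contradiction, and both take place in the forest $G_s$, that is, with one token parked on $s$.

\emph{Going wide.} If $\{u,w\}$ has three children, two of them are $\{z,w\}$ and $\{z',w\}$ with $z,z'$ leaves of $G_w$. Then $b,z,u,z'$ all lie in $G_s$, and $b\,z\,u\,z'$ is a $4$-cycle. This is Theorem~\ref{thm:wide} for $k=2$.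

\emph{Going deep.} Let $\{z,w\}$ be a child with $z$ a leaf of $G_w$, and suppose that it has two children. They move the token on $w$, and one of them is $\{z,x\}$ with $x$ a leaf of $G_z$, so that $\{z,x,s\}$ is independent. As at depth $3$ we have $x\sim u$, for otherwise $\{u,w\},\{z,w\},\{z,x\},\{u,x\}$ would be a $4$-cycle. Now $b\sim w\sim x\sim u\sim z\sim b$ is a closed walk of length $5$ in $G_s$. This is Theorem~\ref{thm:degree}(b) for $k=2$.

For larger $k$ the token that moves next is no longer determined; it is found by the pigeonhole principle. This changes little in the first ending. In the second, the closed walk involves several tokens and has to be built with more care.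

\section{Dead ends and free vertices}\label{sec:local}

Throughout this section $k\ge 2$ and $\mathsf{TS}_k(G)$ is a forest. We first fix all tokens but one.

\begin{lemma}\label{lem:one}
Let $S$ be an independent set of size $k-1$. The map $v\mapsto S+v$ is an isomorphism from $G_S$ onto the subgraph of $\mathsf{TS}_k(G)$ induced by the sets that contain $S$. The graph $G_S$ is a forest with no induced $2K_2$.
\end{lemma}

\begin{proof}
The set $S+v$ is an independent $k$-set exactly when $v\notin N[S]$, and $S+v$ is adjacent to $S+v'$ exactly when $v\sim v'$. This proves the first statement and shows that $G_S$ is a forest. Suppose that $xy$ and $x'y'$ form an induced $2K_2$ in $G_S$. Since $k\ge 2$, the set $S$ is not empty; remove one element to obtain a set $S'$ of size $k-2$. Then $S'+x+x'$, $S'+y+x'$, $S'+y+y'$, $S'+x+y'$ are independent $k$-sets that form a $4$-cycle, a contradiction.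
\end{proof}

This is where the case $k=1$ parts from the others: there $S=\emptyset$, and $G_S=G$ can be any forest.

Next we let two tokens move. Since independent moves produce a $4$-cycle, two consecutive slides of different tokens cannot be carried out in the opposite order, and this forces an edge of $G$.

\begin{lemma}\label{lem:order}
Let $I\to I'=I-p+v$ and $I'\to I''=I'-q+w$ be slides with $q\ne v$. Then $w\sim p$.
\end{lemma}

\begin{proof}
As $q\in I'-v=I-p$, we can write $I=R+p+q$, $I'=R+v+q$ and $I''=R+v+w$ with $|R|=k-2$. We have $w\ne p$ because $w\sim q$ and $p\not\sim q$, so $p,q,v,w$ are four distinct vertices outside $R$ with no neighbor in $R$. If $w\not\sim p$, then $R+p+w$ is an independent $k$-set, adjacent to $I$ along $qw$ and to $I''$ along $pv$, and $I,I',I'',R+p+w$ is a $4$-cycle.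
\end{proof}

By Lemma~\ref{lem:one}, the slides from $I$ that move the token on $p$ correspond to the neighbors of $p$ in the forest $G_{I-p}$. The walk in Section~\ref{sec:two} always chose a neighbor that is a leaf, and it kept track of a vertex that could hold one more token. We name both.

\begin{definition}\label{def:deadend}
A slide $I\to I-p+v$ is a \emph{dead end} if $v$ is a leaf of $G_{I-p}$, that is, if $p$ is the only neighbor of $v$ in $G_{I-p}$. A vertex $s$ is \emph{free} for an independent $k$-set $I$ if $s\notin I$ and $I+s$ is independent.
\end{definition}

\begin{lemma}\label{lem:deadend}
Let $I$ be an independent $k$-set and $p\in I$.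
\begin{enumerate}
\item[(i)] At most one slide from $I$ that moves the token on $p$ is not a dead end.
\item[(ii)] If $I\to I'=I-p+v$ is a dead end, then the only slide from $I'$ that moves the token on $v$ is $I'\to I$.
\item[(iii)] If $I\to I'=I-p+v$ is a dead end and $s$ is free for $I$, then $s$ is free for $I'$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Apply Lemma~\ref{lem:leaf} to the vertex $p$ of $G_{I-p}$, which is a forest with no induced $2K_2$ by Lemma~\ref{lem:one}.

(ii) The slides from $I'$ that move the token on $v$ correspond to the neighbors of $v$ in $G_{I'-v}=G_{I-p}$, and $p$ is the only one.

(iii) The vertex $s$ lies in $G_{I-p}$ and $s\ne p$, so $s\not\sim v$. Also $s\ne v$, because $v\sim p$ and $s\not\sim p$. Hence $s\notin I'$ and $I'+s=(I-p)+v+s$ is independent.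
\end{proof}

So dead ends are plentiful, they force a change of token, and they preserve free vertices. The next lemma says how much branching is needed to create a free vertex and to keep finding dead ends. We state it for a prescribed set $\mathcal N$ of neighbors because we must stay inside the given tree.

\begin{lemma}\label{lem:descent}
Let $I$ be an independent $k$-set and let $\mathcal N$ be a set of neighbors of $I$ in $\mathsf{TS}_k(G)$.
\begin{enumerate}
\item[(a)] If $|\mathcal N|\ge k+1$, there are $I'\in\mathcal N$ and a vertex $s$ such that $I\to I'$ is a dead end and $s$ is free for $I'$.
\item[(b)] Let $I^-\to I$ be a dead end with $I^-\notin\mathcal N$, let $r\ge 1$, and suppose that $|\mathcal N|\ge r(k-1)+1$. Then there are $c\in I\cap I^-$ and $r$ members of $\mathcal N$ that are reached from $I$ by dead ends moving the token on $c$.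
\end{enumerate}
\end{lemma}

\begin{proof}
(a) There are $k$ tokens, so two members of $\mathcal N$ have the form $I-a+u$ and $I-a+s$ with $u\ne s$. By Lemma~\ref{lem:deadend}(i) we may assume that $I\to I'=I-a+u$ is a dead end. The vertex $s$ lies in $G_{I-a}$ and $s\ne a$, so $s\not\sim u$. Hence $s\notin I'$ and $I'+s=(I-a)+u+s$ is independent.

(b) By Lemma~\ref{lem:deadend}(ii), every slide from $I$ to a member of $\mathcal N$ moves one of the $k-1$ tokens on $I\cap I^-$. Since $|\mathcal N|>r(k-1)$, at least $r+1$ of these slides move the token on the same vertex $c$, and by Lemma~\ref{lem:deadend}(i) at least $r$ of them are dead ends.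
\end{proof}

Note that $s$ in part (a) is adjacent to $a\in I$: it is free for $I'$, but not for $I$.

\section{A wide tree of depth three}\label{sec:wide}

\begin{proof}[Proof of Theorem~\ref{thm:wide}]
Suppose that $\mathsf{TS}_k(G)$ is a forest containing $T$. We identify the nodes of $T$ with independent $k$-sets and let $I_0$ be the root. We apply Lemma~\ref{lem:descent} three times, each time with $\mathcal N$ the set of children of the current node.

The root has at least $k+1$ children, so part (a) gives a child $I_1$ with $I_0\to I_1$ a dead end and a vertex $s$ that is free for $I_1$. The node $I_1$ has at least $k=(k-1)+1$ children, so part (b) with $r=1$ gives a child $I_2=I_1-b+w$ with $I_1\to I_2$ a dead end. By Lemma~\ref{lem:deadend}(iii), $s$ is free for $I_2$. The node $I_2$ has at least $2k-1=2(k-1)+1$ children, so part (b) with $r=2$ gives a vertex $c\in I_1\cap I_2=I_1-b$ and two dead ends $I_2\to I_2-c+z$ and $I_2\to I_2-c+z'$ with $z\ne z'$. By Lemma~\ref{lem:deadend}(iii), $s$ is free for $I_2-c+z$ and for $I_2-c+z'$.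

We have $z\sim c$ and $z'\sim c$. Since $c\ne w$, Lemma~\ref{lem:order} applies to $I_1\to I_2\to I_2-c+z$ and to $I_1\to I_2\to I_2-c+z'$, and gives $z\sim b$ and $z'\sim b$. As $b\ne c$ and $z\ne z'$, the vertices $b,z,c,z'$ form a $4$-cycle in $G$.

A cycle in $G$ is harmless unless a token can run through it while $k-1$ others stay fixed. Put $R=I_1-b-c=I_2-w-c$. This set has only $k-2$ elements, and the free vertex supplies the missing one: let $S=R+s$. The independent set $I_1+s$ equals $S+b+c$ and has $k+1$ elements, so $S$ is an independent $(k-1)$-set and $b,c\in G_S$. The independent set $(I_2-c+z)+s$ equals $S+w+z$ and has $k+1$ elements, so $z\in G_S$, and the same argument with $z'$ in place of $z$ gives $z'\in G_S$. Thus $G_S$ contains the $4$-cycle $b\,z\,c\,z'$, contradicting Lemma~\ref{lem:one}.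
\end{proof}

\begin{remark}\label{rem:wide}
The three bounds on the number of children have different roles: $k+1$ creates the free vertex, $k$ guarantees one further dead end, and $2k-1$ guarantees two dead ends of the same token, which are the two opposite corners $z,z'$ of the cycle. The assumption that $\mathsf{TS}_k(G)$ is acyclic entered this proof and the lemmas only through the absence of cycles of length $3$, $4$ and $5$.
\end{remark}

\section{The degree threshold}\label{sec:degree}

\subsection{A deep tree of degree $k+1$}

When every node has only $k$ children, Lemma~\ref{lem:descent}(b) yields one dead end at each node and the $4$-cycle above is not available. What remains is a long walk along which the moving token always changes and a free vertex persists. Such a walk must eventually move some token twice, and this turns out to be impossible. To speak of the same token at different times, we label the $k$ tokens on the first set of a walk and carry the labels along the slides.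

\begin{lemma}\label{lem:walk}
Let $k\ge 2$, let $\mathsf{TS}_k(G)$ be a forest, and let $J_0\to J_1\to\dots\to J_n$ be a walk in it such that any two consecutive slides move different tokens. Suppose that a vertex $s$ is free for every $J_i$. Then no token moves twice, and so $n\le k$.
\end{lemma}

\begin{proof}
Removing any one element from $J_i$ and adding $s$ gives an independent $k$-set; all sets below are of this form. Let $t_i$ be the token moved in the slide $J_{i-1}\to J_i$, and let
\[
B_i=(J_{i-1}\cap J_i)+s\qquad(1\le i\le n).
\]
Thus $B_i$ is obtained by moving the token $t_i$ to $s$, and it makes no difference whether this is done in $J_{i-1}$ or in $J_i$. We join these sets by walks in two ways and compare parities.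

\emph{From $B_i$ to $B_{i+1}$ in three slides.} Let $1\le i<n$. Since $t_i\ne t_{i+1}$, we can write
\[
J_{i-1}=R+p+q,\qquad J_i=R+v+q,\qquad J_{i+1}=R+v+w
\]
with $|R|=k-2$, $p\sim v$ and $q\sim w$. By Lemma~\ref{lem:order}, $w\sim p$. Then
\[
B_i=R+s+q\ \to\ R+s+w\ \to\ R+s+p\ \to\ R+s+v=B_{i+1}
\]
is a walk in $\mathsf{TS}_k(G)$: the two middle sets are $J_{i+1}-v+s$ and $J_{i-1}-q+s$, and the slides use the edges $qw$, $wp$ and $pv$.

\emph{From $B_i$ to $B_j$ in $j-i-1$ slides when $t_i=t_j$.} Suppose that some token $t$ moves twice, and choose $i<j$ with $t_i=t_j=t$ and $t_h\ne t$ for $i<h<j$. The token $t$ stays on one vertex $y$ in $J_i,\dots,J_{j-1}$. The sets $J_h-y+s$ for $i\le h\le j-1$ form a walk, because the slides $J_h\to J_{h+1}$ with $i\le h<j-1$ move other tokens and can be copied. This walk starts at $J_i-y+s=B_i$, ends at $J_{j-1}-y+s=B_j$, and has length $j-i-1$.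

With $m=j-i$, the first construction gives a walk of length $3m$ from $B_i$ to $B_j$ and the second gives one of length $m-1$. Together they form a closed walk of odd length $4m-1$ in a forest, a contradiction. Hence $t_1,\dots,t_n$ are distinct, and $n\le k$.
\end{proof}

For $k=2$ and the walk $\{u,b\}\to\{u,w\}\to\{z,w\}\to\{z,x\}$ of Section~\ref{sec:two}, the closed walk has length $7$. The token that is not on $s$ visits $u,z,b,w,x,u,z,u$, which is the closed walk of length $5$ found there followed by one slide and its reversal. The free vertex cannot be omitted from the lemma: in the complement of a path, the walk $\{h_0,h_1\}\to\{h_2,h_1\}\to\{h_2,h_3\}\to\cdots$ moves two tokens alternately for as long as the path lasts.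

\begin{proof}[Proof of Theorem~\ref{thm:degree}(b)]
Suppose that $\mathsf{TS}_k(G)$ is a forest containing the tree, with root $I_0$. The root has $k+1$ children and every node of depth $1,\dots,k+1$ has $k$ children. Lemma~\ref{lem:descent}(a) gives a child $I_1$ of $I_0$ reached by a dead end and a vertex $s$ free for $I_1$. For $i=1,\dots,k+1$, Lemma~\ref{lem:descent}(b) with $r=1$ gives a child $I_{i+1}$ of $I_i$ reached by a dead end. By Lemma~\ref{lem:deadend}(iii), $s$ is free for $I_1,\dots,I_{k+2}$. By Lemma~\ref{lem:deadend}(ii), consecutive slides of the walk $I_1\to I_2\to\dots\to I_{k+2}$ move different tokens, since $I_{i+1}\ne I_{i-1}$. This walk has $k+1$ slides, contradicting Lemma~\ref{lem:walk}.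
\end{proof}

\subsection{Trees of maximum degree at most $k$}

The obstructions above need a free vertex, so it is natural to look for a graph $G$ that has none. We cover $G$ by $k$ cliques, one for each token; then $G$ has no independent $(k+1)$-set, and every independent $k$-set has one vertex in each clique. Suppose that each token stays in its clique, and color an edge of $T$ by the token that it moves. Two edges of the same color at a node would move one token to two vertices of a clique and create a triangle, so the coloring must be \emph{proper}: edges with a common end get different colors. This is where the bound on the degree is needed. Finally, token $t$ does not move along edges of other colors, so its position at a node $x$ depends only on the component of $x$ after deleting the edges of color $t$. We take these components as the positions of token $t$, and we join positions of different tokens whenever no node of $T$ uses both. One standard fact ensures that no unwanted independent $k$-set appears.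

\begin{lemma}[Helly property of subtrees]\label{lem:helly}
If $K_1,\dots,K_k$ are pairwise intersecting subtrees of a tree $T$, then they have a common node.
\end{lemma}

\begin{proof}
Root $T$ and let $r_t$ be the node of $K_t$ of smallest depth; every node of $K_t$ is $r_t$ or a descendant of $r_t$. Number the subtrees so that $r_1$ has the largest depth among the $r_t$. Given $t$, pick $y\in K_1\cap K_t$. Both $r_1$ and $r_t$ lie on the path from the root to $y$, and $r_1$ is at least as deep as $r_t$, so $r_1$ lies on the path from $r_t$ to $y$. This path is contained in $K_t$, so $r_1\in K_t$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:degree}(a)]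
Let $T$ have maximum degree at most $k$. It has a proper edge coloring with colors $1,\dots,k$: root $T$ and treat the nodes in order of depth; when a node is treated, at most the edge to its parent is colored, and its other edges receive distinct colors different from that one. For each color $t$ let $\mathcal K_t$ be the set of components of the forest obtained from $T$ by deleting the edges of color $t$, and for a node $x$ let $K_t(x)$ be the member of $\mathcal K_t$ containing $x$. Since $x$ and $y$ are joined by a unique path in $T$,
\begin{equation}\label{eq:color}
K_t(x)\ne K_t(y)\quad\Longleftrightarrow\quad\text{the $x$--$y$ path contains an edge of color $t$.}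
\end{equation}

Let $G$ have as vertices the pairs $(t,K)$ with $1\le t\le k$ and $K\in\mathcal K_t$. Two distinct vertices $(t,K)$ and $(t',K')$ are adjacent if $t=t'$, or if $t\ne t'$ and $K\cap K'=\emptyset$. For a node $x$ put $I_x=\{(t,K_t(x)):1\le t\le k\}$. This is an independent $k$-set, because its elements have different colors and all the components contain $x$.

The map $x\mapsto I_x$ is injective: if $x\ne y$, the $x$--$y$ path has an edge, of color $t$ say, and $K_t(x)\ne K_t(y)$ by~\eqref{eq:color}. It is surjective onto the vertices of $\mathsf{TS}_k(G)$: an independent $k$-set has at most one vertex of each color, hence has the form $\{(t,K_t):1\le t\le k\}$ with $K_1,\dots,K_k$ pairwise intersecting, and it equals $I_x$ for a common node $x$ given by Lemma~\ref{lem:helly}.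

Let $x\ne y$. By~\eqref{eq:color}, $|I_x\setminus I_y|$ is the number of colors on the $x$--$y$ path. If this number is $1$, the two vertices in which $I_x$ and $I_y$ differ have the same color and are adjacent. So $I_x$ and $I_y$ are adjacent in $\mathsf{TS}_k(G)$ if and only if the $x$--$y$ path uses a single color. Since the coloring is proper, this happens if and only if the path is a single edge. Thus $x\mapsto I_x$ is an isomorphism from $T$ onto $\mathsf{TS}_k(G)$.
\end{proof}

\begin{example}\label{ex:star}
Let $T=K_{1,k}$ with leaves $\ell_1,\dots,\ell_k$, the edge at $\ell_t$ having color $t$. Then $\mathcal K_t$ consists of $\{\ell_t\}$ and $T-\ell_t$. The vertices $(t,\{\ell_t\})$ form a clique, and $(t,T-\ell_t)$ is adjacent only to $(t,\{\ell_t\})$. So $G$ is $K_k$ with a pendant vertex attached to each vertex. The center of $T$ is the set of all pendant vertices, and only one token at a time can enter the clique.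
\end{example}

The last sentence of Theorem~\ref{thm:degree} follows: for $\Delta\le k$ use part (a), and for $\Delta\ge k+1$ use the tree of part (b), which has maximum degree $k+1$.

\section{The diameter threshold}\label{sec:diameter}

The complete $(2k-1)$-ary tree of depth $3$ has diameter $6$ and is not $k$-realizable by Theorem~\ref{thm:wide}. To prove Theorem~\ref{thm:diameter} it remains to realize all trees of diameter at most $5$, and for this one family of trees suffices. For $D\ge 1$ let $B_D$ be the tree that consists of an edge $xy$, of $D$ further neighbors of each of $x$ and $y$, and of $D$ leaves attached to each of these $2D$ vertices.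

\begin{lemma}\label{lem:universal}
Every tree $T$ of diameter at most $5$ is a subtree of $B_D$ for $D=|V(T)|$.
\end{lemma}

\begin{proof}
Let $p_0p_1\cdots p_d$ be a longest path of $T$, so $d\le 5$, and put $e=\lfloor d/2\rfloor\le 2$. Let $v$ be a vertex, $p_i$ the vertex of the path nearest to $v$, and $h$ the distance from $v$ to $p_i$. Then $h\le\min(i,d-i)$, for otherwise the path from $v$ to $p_d$ or to $p_0$ would be longer than $d$. If $i\le e$, the distance from $v$ to $p_e$ is $h+e-i\le e$; if $i\ge d-e$, the distance from $v$ to $p_{d-e}$ is $h+i-(d-e)\le e$. If $d$ is even, then $p_e=p_{d-e}$, and $T$ rooted at $p_e$ has depth at most $2$; map $p_e$ to $x$, its children to further neighbors of $x$, and their children to leaves. If $d$ is odd, deleting the edge $p_ep_{e+1}$ leaves two trees of depth at most $2$ rooted at $p_e$ and $p_{e+1}=p_{d-e}$; map these roots to $x$ and $y$ and embed each tree in the same way.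
\end{proof}

We realize $B_D$ with two moving tokens and park the other $k-2$ on isolated vertices. It is convenient to describe the complement. If $G_0=\overline H$, the independent sets of $G_0$ are the cliques of $H$, and two $\ell$-cliques are adjacent in $\mathsf{TS}_\ell(G_0)$ if and only if they share $\ell-1$ vertices and the two remaining vertices are non-adjacent in $H$. In particular, the vertices of $\mathsf{TS}_2(G_0)$ are the edges of $H$, and two of them are adjacent if and only if they have a common end and their other ends are non-adjacent in $H$.

If $H$ is the path $w\,u\,b\,a\,b'\,u'\,w'$, then $\mathsf{TS}_2(\overline H)$ is a path on six vertices, which is $B_1$. To obtain $B_D$ we replace each of $u,w,u',w'$ by a set of $D$ vertices, and short cycles tell us how to join them. The set $U$ replacing $u$ should be a clique: if $u_1,u_2\in U$ were non-adjacent, then $ab$, $bu_1$, $bu_2$ would form a triangle. One might give each vertex of $U$ its own outer neighbors; but if $w_1,w_2$ are adjacent to $u_1$ and not to $b$ or $u_2$, then $bu_1$, $u_1w_1$, $u_1u_2$, $u_1w_2$ form a $4$-cycle. So we use one set $W$ for all of $U$ and make $U\cup W$ a clique.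

\begin{proposition}\label{prop:BD}
For $k\ge 2$ and $D\ge 1$ there is a graph $G$ such that $\mathsf{TS}_k(G)$ is a forest with a component isomorphic to $B_D$.
\end{proposition}

\begin{proof}
Let $H$ have vertex set $\{a,b,b'\}\cup U\cup W\cup U'\cup W'$, where $U,W,U',W'$ are disjoint sets of size $D$. Two vertices are adjacent in $H$ if and only if they lie together in one of the six sets
\begin{equation}\label{eq:cliques}
\{a,b\},\quad \{b\}\cup U,\quad U\cup W,\qquad \{a,b'\},\quad \{b'\}\cup U',\quad U'\cup W'.
\end{equation}
Exchanging primed and unprimed symbols is an automorphism of $H$. Let $G_0=\overline H$, and let $G$ be $G_0$ together with $k-2$ isolated vertices. An independent $k$-set of $G$ consists of an independent $\ell$-set of $G_0$ and $k-\ell$ isolated vertices, where $2\le\ell\le k$, and a slide does not change the set of occupied isolated vertices. So $\mathsf{TS}_k(G)$ is a disjoint union of copies of the graphs $\mathsf{TS}_\ell(G_0)$ with $2\le\ell\le k$, among them one copy of $\mathsf{TS}_2(G_0)$. We show that $\mathsf{TS}_2(G_0)$ consists of $B_D$ and isolated vertices, and that $\mathsf{TS}_\ell(G_0)$ is a forest for $\ell\ge 3$.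

\emph{The case $\ell=2$.} For each vertex of $H$ we list the non-adjacent pairs among its neighbors; each such pair gives one edge of $\mathsf{TS}_2(G_0)$.
\begin{itemize}
\item The neighbors of $a$ are $b$ and $b'$, which are non-adjacent. This gives the edge between $ab$ and $ab'$.
\item The neighbors of $b$ are $a$ and the clique $U$. The non-adjacent pairs are $a,u$ with $u\in U$, and they give the edges between $ab$ and $bu$.
\item The neighbors of $u\in U$ are $b$, the set $U-u$, and $W$. The non-adjacent pairs are $b,w$ with $w\in W$, and they give the edges between $bu$ and $uw$.
\item The neighbors of $w\in W$ form a clique and give no edge.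
\item The primed vertices give the images of these edges under the automorphism.
\end{itemize}
These edges form a copy of $B_D$ with central edge between $ab$ and $ab'$, further neighbors $bu$ and $b'u'$, and leaves $uw$ and $u'w'$. The edges of $H$ inside one of $U,W,U',W'$ are isolated vertices of $\mathsf{TS}_2(G_0)$.

\emph{The case $\ell\ge 3$.} Every clique of $H$ lies in one of the sets~\eqref{eq:cliques}. Indeed, by the neighborhoods listed above, a clique containing $a$ has at most one other vertex, $b$ or $b'$; a clique containing $b$ but not $a$ lies in $\{b\}\cup U$, and one containing $b'$ but not $a$ lies in $\{b'\}\cup U'$; and a clique avoiding $a,b,b'$ lies in $U\cup W$ or in $U'\cup W'$, since there is no edge between these two sets.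

Let $K,K'$ be $\ell$-cliques that are adjacent in $\mathsf{TS}_\ell(G_0)$. Then $K\cup K'$ is not a clique, so no set in~\eqref{eq:cliques} contains both $K$ and $K'$. Hence they lie in two different sets of~\eqref{eq:cliques}, and these have at least $|K\cap K'|=\ell-1\ge 2$ common vertices. The only pairs of sets in~\eqref{eq:cliques} that can have two common vertices are $\{b\}\cup U$, $U\cup W$ and $\{b'\}\cup U'$, $U'\cup W'$. Consider the first pair, with $K\subseteq\{b\}\cup U$ and $K'\subseteq U\cup W$. Then $X=K\cap K'$ is a subset of $U$ of size $\ell-1$. Since $K\not\subseteq U\cup W$ we have $K=X+b$, and since $K'\not\subseteq\{b\}\cup U$ we have $K'=X+w$ with $w\in W$. The set $X+w$ determines $X$ as its intersection with $U$, and it does not contain $b$. So the edges arising from the first pair form vertex-disjoint stars centered at the sets $X+b$. The edges arising from the second pair form such stars on cliques inside $\{b'\}\cup U'\cup W'$, which are different from the cliques inside $\{b\}\cup U\cup W$. Hence $\mathsf{TS}_\ell(G_0)$ is a disjoint union of stars and isolated vertices.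
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:diameter}]
A tree of diameter at most $5$ is a subtree of some $B_D$ by Lemma~\ref{lem:universal}, and $B_D$ is $k$-realizable by Proposition~\ref{prop:BD}. For $d\ge 6$, the complete $(2k-1)$-ary tree of depth $3$ has diameter $6\le d$ and is not $k$-realizable by Theorem~\ref{thm:wide}.
\end{proof}

\begin{remark}\label{rem:level}
One can see in $H$ why the construction does not extend by another level in the obvious way. Sharing $W$ among the vertices of $U$ costs nothing as long as the edges $uw$ are leaves of $\mathsf{TS}_2(\overline H)$. But if a new vertex $z$ is joined to some $w\in W$ and to no vertex of $U$, then for distinct $u_1,u_2\in U$ the edges $ab$, $bu_1$, $u_1w$, $wz$, $u_2w$, $bu_2$ form a $6$-cycle.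
\end{remark}

\begin{thebibliography}{1}

\bibitem{AH}
David Avis and Duc A. Hoang,
\emph{A Note On Acyclic Token Sliding Reconfiguration Graphs of Independent Sets},
arXiv:2301.00317 (2023).

\end{thebibliography}
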